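\title{Counting induced-$H$-free graphs of given edge density}

\begin{abstract}
Let $N^*_{n,m}(H)$ be the number of graphs on $n$ labeled vertices with $m\sim\gamma\binom n2$ edges and no induced copy of $H$. For critical graphs $H$ without isolated vertices, a conjecture posed by van der Poel expresses $\lim n^{-2}\log N^*_{n,m}(H)$ as an optimum over partitions into $\tau(H)-1$ cliques and independent sets, where $\tau(H)$ is the coloring number. We show that the conjecture fails for every value $\tau\ge3$ of the coloring number; for $H=K_{1,1,4}$ it fails at every density $\gamma<1/8$. We prove, for every $H$, a variational formula over colored patterns that gives the limit whenever its value is positive, we evaluate it for $K_{1,1,k}$ at small density, and we show that for $\tau=3$ the conjectured formula holds at all densities for exactly six graphs.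
\end{abstract}

\section{Introduction}

\subsection{Cliques, independent sets and free pairs}

All graphs are finite and simple, and logarithms are natural. A graph is \emph{induced-$H$-free} if none of its induced subgraphs is isomorphic to $H$, and $N^*_{n,m}(H)$ denotes the number of induced-$H$-free graphs on the vertex set $[n]=\{1,\dots,n\}$ with exactly $m$ edges. We fix a density $\gamma\in(0,1)$, let $m=m(n)$ be integers with $m\sim\gamma\binom n2$, and ask for the limit of $n^{-2}\log N^*_{n,m}(H)$. With no forbidden subgraph the count is $\binom{\binom n2}{m}=e^{(h(\gamma)/2+o(1))n^2}$, where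
\[
h(\beta)=-\beta\log\beta-(1-\beta)\log(1-\beta),\qquad h(0)=h(1)=0,
\]
is the binary entropy function.

There is a simple way to produce many induced-$H$-free graphs. For integers $s,t\ge0$, a graph is \emph{$(s,t)$-colorable} if its vertex set can be partitioned into $s$ cliques and $t$ independent sets; parts may be empty. Induced subgraphs of $(s,t)$-colorable graphs are $(s,t)$-colorable. So if $H$ is not $(s,t)$-colorable, we may divide $[n]$ into $s$ cliques and $t$ independent sets and choose the edges between different parts freely: no induced $H$ can appear. With $r=s+t$ equal parts, a proportion $1-1/r$ of all vertex pairs is free, so one wants many parts. The \emph{coloring number} $\tau(H)$ is the least $k$ such that $H$ is $(s,t)$-colorable for every pair with $s+t=k$. Since adding empty parts preserves colorability, every pair $(s,t)$ for which $H$ is not colorable has $s+t\le\tau(H)-1$. The pairs with $s+t=\tau(H)-1$ for which $H$ is not colorable are the \emph{witnessing pairs} of $H$; they allow the largest number of parts.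

When the number of edges is prescribed, the sizes of the parts have to be tuned. Give the parts sizes $\sigma_1n,\dots,\sigma_{s+t}n$, the first $s$ being the cliques, put edges between different parts with density $\beta$, and leave the remaining $(1-\sum\sigma_i)n$ vertices isolated, which is harmless when $H$ has no isolated vertex. The number of such graphs is about $\exp\bigl(n^2h(\beta)\sum_{i<j}\sigma_i\sigma_j\bigr)$, and matching the number of edges to $m$ leads to the optimization problem
\[
\Phi_{s,t}(\gamma)=\max\; h(\beta)\sum_{1\le i<j\le s+t}\sigma_i\sigma_j ,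
\]
where the maximum is over $\sigma_1,\dots,\sigma_{s+t}\ge0$ and $\beta\in[0,1]$ with
\begin{equation}\label{eq:constraints}
\sigma_1+\dots+\sigma_{s+t}\le1,\qquad \sum_{i=1}^s\sigma_i^2+2\beta\sum_{1\le i<j\le s+t}\sigma_i\sigma_j=\gamma .
\end{equation}
The pair $(s,t)$ is \emph{feasible at $\gamma$} if these constraints can be met. Let $\gamma_{s,t}$ be the supremum of the $\gamma\in(0,1)$ at which $(s,t)$ is feasible, and let $\gamma_H$ be the maximum of $\gamma_{s,t}$ over the witnessing pairs of $H$. Scaling all $\sigma_i$ by a common factor shows that $(s,t)$ is feasible at every $\gamma<\gamma_{s,t}$. For $\gamma\in(0,\gamma_H)$ we write $\Phi_H(\gamma)$ for the maximum of $\Phi_{s,t}(\gamma)$ over the witnessing pairs of $H$ that are feasible at $\gamma$.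

\subsection{Critical graphs and the conjecture}

The construction could be wasteful if one of the parts need not be a clique or an independent set. The following notion measures this. An \emph{$(s,t)$-remainder} of $H$ is a graph $F$ such that $H$ can be covered by $s$ cliques, $t$ independent sets and an induced subgraph isomorphic to $F$. Let $\mathcal P_n(H,s,t)$ be the set of graphs on $[n]$ that contain no $(s,t)$-remainder of $H$ as an induced subgraph; it makes no difference whether one forbids all remainders or only those that are minimal under induced containment. Suppose that a vertex set consists of $s$ large cliques, $t$ large independent sets and one more part $U$, with all pairs between different parts free. If $U$ contains a remainder, some choice of the free pairs creates an induced $H$; thus $\mathcal P_n(H,s,t)$ lists what may be placed on $U$. Write $E_n$ for the edgeless graph on $n$ vertices. A graph $H$ with $\tau(H)\ge3$ is \emph{critical} if $\mathcal P_n(H,s,t)\subseteq\{K_n,E_n\}$ for all pairs with $s+t=\tau(H)-2$ and all sufficiently large $n$. For a critical graph, then, a structure of $\tau(H)-1$ mutually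 free parts in which all parts but one are cliques or independent sets has this form in the last part too, and it is natural to guess that nothing beats the construction above. This is the conjecture posed in \cite{vdP}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $H$ be a critical graph with $\tau(H)\ge3$ and no isolated vertices. Let $\gamma\in(0,\gamma_H)$ be fixed and $m\sim\gamma\binom n2$. Then}
\begin{equation}\label{eq:conj}
\lim_{n\to\infty}\frac1{n^2}\log N^*_{n,m}(H)=\Phi_H(\gamma).
\end{equation}

\subsection{Results}

The construction behind $\Phi_H$ is rigid in two ways: it uses a witnessing pair, and it leaves the unused vertices isolated. Either choice can be the wrong one. The first is wrong for the complete tripartite graph $K_{1,1,4}$, whose only witnessing pair is $(3,0)$. A clique on $\sigma n$ vertices spends $\sigma^2$ of the edge budget $\gamma$, so at small density the three cliques have $O(\sqrt\gamma\,n)$ vertices, only $O(\gamma n^2)$ pairs are free, and the predicted exponent is $O(\gamma)$. But $K_{1,1,4}$ contains a triangle, so every bipartite graph avoids it. The pair $(0,2)$ has only two parts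 and is not witnessing, yet independent sets cost no edges: $n^2/4$ pairs are free, and the exponent $\frac14h(2\gamma)$ has order $\gamma\log(1/\gamma)$.

\begin{theorem}\label{thm:counter}
For $k\ge4$, the graph $H=K_{1,1,k}$ is critical, has $\tau(H)=k$ and no isolated vertices, its only witnessing pair is $(k-1,0)$, and $\gamma_H=1$. For $0<\gamma<2^{-(k-1)}$ and $m\sim\gamma\binom n2$,
\[
\liminf_{n\to\infty}\frac1{n^2}\log N^*_{n,m}(H)\ \ge\ \tfrac14h(2\gamma)\ >\ \Phi_{k-1,0}(\gamma).
\]
\end{theorem}

To obtain a correct formula we allow every construction of the same kind. A \emph{pattern} $R$ is a finite set of \emph{parts}, each colored black or white, with every pair of distinct parts colored black, white or gray. It describes the graphs whose vertex set is divided into parts, with black parts and pairs complete, white parts and pairs empty, and gray pairs free. An \emph{embedding} of $H$ in $R$ is a map $\phi$ from $V(H)$ to the parts of $R$ that sends any two adjacent vertices to the same black part or to a black or gray pair, and any two distinct nonadjacent vertices to the same white part or to a white or gray pair.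 The pattern is \emph{$H$-free} if there is no embedding. A \emph{weighted pattern} carries weights $x_i\ge0$ with $\sum x_i=1$. Its gray, black and white \emph{masses} are
\[
g=\sum_{(i,j)\text{ gray}}x_ix_j,\qquad b=\sum_{i\text{ black}}x_i^2+\sum_{(i,j)\text{ black}}x_ix_j,\qquad w=\sum_{i\text{ white}}x_i^2+\sum_{(i,j)\text{ white}}x_ix_j,
\]
with sums over ordered pairs $i\ne j$, so that $g+b+w=1$. At density $\gamma$ the gray pairs must supply the density $a=\gamma-b$ that the black parts and pairs leave over. For $0\le a\le g$ put
\[
\Lambda(a,g)=\tfrac12\,g\,h(a/g),\qquad \Lambda(0,0)=0,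
\]
and for $\gamma\in(0,1)$ let
\[
\Psi_H(\gamma)=\sup\ \Lambda(\gamma-b,g),
\]
the supremum being over all weighted $H$-free patterns with $0\le\gamma-b\le g$, and $\sup\emptyset=-\infty$. We call such a pattern \emph{admissible at $\gamma$} and $\Lambda(\gamma-b,g)$ its \emph{value}.

\begin{theorem}\label{thm:formula}
Let $H$ be any graph, $\gamma\in(0,1)$ and $m\sim\gamma\binom n2$. Then
\[
\limsup_{n\to\infty}\frac1{n^2}\log N^*_{n,m}(H)\le\max(\Psi_H(\gamma),0).
\]
If $\Psi_H(\gamma)>0$, then $\lim_{n\to\infty}\frac1{n^2}\log N^*_{n,m}(H)=\Psi_H(\gamma)$.
\end{theorem}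

For $K_{1,1,k}$ at small density the bipartite construction is optimal.

\begin{theorem}\label{thm:exact}
For $k\ge4$, $0<\gamma<\frac1{4(k-1)}$ and $m\sim\gamma\binom n2$,
\[
\lim_{n\to\infty}\frac1{n^2}\log N^*_{n,m}(K_{1,1,k})=\tfrac14h(2\gamma).
\]
\end{theorem}

For $\tau(H)=3$ we decide the conjecture for every graph; here the failures come from the second rigidity, the isolated leftover vertices. We write $P_r$ and $C_r$ for the path and the cycle on $r$ vertices, $\cup$ for disjoint union, and $2K_2=K_2\cup K_2$. The \emph{fork} is the tree with edges $ua,ub,uv,vc$, the \emph{diamond} is $K_{1,1,2}$, and the \emph{paw} is a triangle with one pendant edge.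

\begin{theorem}\label{thm:three}
Let $H$ be a critical graph with $\tau(H)=3$ and no isolated vertices. Formula \eqref{eq:conj} holds for all $\gamma\in(0,\gamma_H)$ if and only if
\[
H\in\{K_3,\ K_{1,3},\ \mathrm{fork},\ C_4,\ 2K_2,\ K_2\cup P_3\},
\]
and all six graphs are critical with $\tau=3$. For instance, the formula fails for the diamond, the paw, the complement of the fork, and $K_{1,1,3}$.
\end{theorem}

Theorems~\ref{thm:counter} and~\ref{thm:three} together give, for every value $\tau\ge3$, a critical graph without isolated vertices and with coloring number $\tau$ for which the conjecture fails. We do not classify the cases $\tau\ge4$.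

Section~\ref{sec:counter} proves Theorem~\ref{thm:counter} by a direct count. Section~\ref{sec:formula} proves Theorem~\ref{thm:formula}, which turns the remaining questions into extremal problems about weighted patterns. These are solved in Section~\ref{sec:two} for $K_3$ and $K_{1,1,k}$, and in Sections~\ref{sec:fail} and~\ref{sec:hold} for $\tau=3$.

\section{Entropy, weighted cliques and remainders}\label{sec:tools}

\begin{lemma}\label{lem:entropy}
\begin{itemize}
\item[(i)] For $0<a<g$ and $\rho=a/g$ we have $\partial_g\Lambda=-\frac12\log(1-\rho)$ and $\partial_a\Lambda=\frac12\log\frac{1-\rho}\rho$. For fixed $a>0$ the function $g\mapsto\Lambda(a,g)$ is strictly increasing on $[a,\infty)$; for $a=0$ it vanishes.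
\item[(ii)] For $\beta\in[0,1]$ and $\rho\in(0,1)$ we have $h(\beta)\le-\beta\log\rho-(1-\beta)\log(1-\rho)$, with equality at $\beta=\rho$.
\item[(iii)] For integers $0\le A\le N$ with $N\ge1$, and for $p\in[0,\frac12]$,
\[
\frac{e^{Nh(A/N)}}{N+1}\le\binom NA\le e^{Nh(A/N)},\qquad \sum_{j\le pN}\binom Nj\le e^{Nh(p)} .
\]
In particular, if $N=(\frac g2+o(1))n^2$ and $A=(\frac a2+o(1))n^2$ with $0<a<g$, then $n^{-2}\log\binom NA\to\Lambda(a,g)$.
\end{itemize}
\end{lemma}

\begin{proof}
Part (i) follows by differentiating $2\Lambda(a,g)=g\log g-a\log a-(g-a)\log(g-a)$. In (ii), the right side is the tangent line at $\rho$ to the concave function $h$. Part (iii) collects the textbook entropy estimates for binomial coefficients.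
\end{proof}

\begin{lemma}[Motzkin--Straus]\label{lem:MS}
Let a graph with clique number at most $\omega$ carry vertex weights $x_i\ge0$ of total $d$. Then the sum of $x_ix_j$ over ordered adjacent pairs $(i,j)$ is at most $(1-\frac1\omega)d^2$.
\end{lemma}

\begin{proof}
When weight is shifted between two nonadjacent vertices, the sum changes linearly, so all the weight of one of them can be moved to the other without decreasing the sum. Repeating this, we may assume that the weight is supported on a clique, where the sum is $d^2-\sum x_i^2\le d^2-d^2/\omega$ by the Cauchy--Schwarz inequality.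
\end{proof}

The next lemma is how criticality is checked and used. The graph with no vertices counts as an induced subgraph of every graph.

\begin{lemma}\label{lem:remainder}
Let $n\ge1$.
\begin{itemize}
\item[(i)] A graph $J$ on $[n]$ lies outside $\mathcal P_n(H,s,t)$ if and only if there is a set $A\subseteq V(H)$ such that $H[A]$ is $(s,t)$-colorable and $H-A$ is an induced subgraph of $J$. In particular $\mathcal P_n(H,s,t)=\emptyset$ if $H$ is $(s,t)$-colorable.
\item[(ii)] We have $\mathcal P_n(H,s,t)\subseteq\{K_n,E_n\}$ as soon as one of $K_1$, $K_2$, $E_2$ is an $(s,t)$-remainder, or both $P_3$ and $K_2\cup K_1$ are.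
\item[(iii)] The complement $H^c$ has $\tau(H^c)=\tau(H)$, its witnessing pairs are those of $H$ reversed, and $H^c$ is critical if and only if $H$ is.
\end{itemize}
\end{lemma}

\begin{proof}
(i) If $J$ contains a remainder, induced in $H$ on the set $V_0$, let $A=V(H)\setminus V_0$. Subsets of cliques are cliques and subsets of independent sets are independent, so $H[A]$ is $(s,t)$-colorable. Conversely, $H-A$ is a remainder when $A\ne V(H)$; when $A=V(H)$, the graph $K_1$ is a remainder, and $J$ contains it.

(ii) A graph on $[n]$ without induced $K_2$ is $E_n$, one without induced $E_2$ is $K_n$, and there is none without $K_1$. In a graph without induced $P_3$ and $K_2\cup K_1$ every triple spans no edge or three edges. If $uv$ is an edge, every other vertex is then adjacent to $u$, and any two vertices other than $u$ lie in a triple with $u$ and are adjacent. So the graph is $K_n$ or $E_n$.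

(iii) Complementation exchanges cliques with independent sets, $(s,t)$ with $(t,s)$, and $K_n$ with $E_n$.
\end{proof}

\section{The counterexample}\label{sec:counter}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Let $V(H)=\{x,y\}\cup A$, where $A=\{a_1,\dots,a_k\}$ is independent and all other pairs are adjacent. No vertex is isolated.

\emph{Colorings.} For $s,t\ge1$ the clique $\{x,y\}$ and the independent set $A$ give an $(s,t)$-coloring. The graph is $(0,t)$-colorable exactly when $t\ge3$: it contains a triangle, and $\{x\},\{y\},A$ are independent. It is $(s,0)$-colorable exactly when $s\ge k$: a clique contains at most one $a_i$, and $\{x,y,a_1\},\{a_2\},\dots,\{a_k\}$ are cliques. Thus every pair with $s+t=k$ is colorable while $(\ell,0)$ is not for $\ell<k$, and $\tau(H)=k$. Since $k-1\ge3$, the pair $(0,k-1)$ is colorable, and the only witnessing pair is $(k-1,0)$. This is where $k\ge4$ is needed: it keeps the bipartite construction $(0,2)$ out of the prediction.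

\emph{Criticality.} Let $s+t=k-2\ge2$ and use Lemma~\ref{lem:remainder}. For $(k-2,0)$, removing the cliques $\{x,y,a_1\},\{a_2\},\dots,\{a_{k-2}\}$ leaves $E_2$. For $s,t\ge1$ the graph is colorable. For $(0,k-2)$, removing the independent sets $A$ and $\{x\}$ leaves $K_1$.

\emph{The prediction.} The pair $(k-1,0)$ is feasible at every $\gamma\in(0,1)$, with $\sigma_1=\sqrt\gamma$ and all other $\sigma_i=0$; so $\gamma_H=1$. At any feasible point $\sum\sigma_i^2\le\gamma$ by \eqref{eq:constraints}, and $(\sum\sigma_i)^2\le(k-1)\sum\sigma_i^2$, so
\[
\sum_{i<j}\sigma_i\sigma_j=\tfrac12\Bigl[\bigl(\textstyle\sum\sigma_i\bigr)^2-\textstyle\sum\sigma_i^2\Bigr]\le\frac{k-2}2\,\gamma .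
\]
Since $h\le\log2$, we get $\Phi_{k-1,0}(\gamma)\le\frac{k-2}2\gamma\log2$.

\emph{Bipartite graphs.} As $H$ contains a triangle, bipartite graphs are induced-$H$-free. Fixing a balanced bipartition of $[n]$ gives $N^*_{n,m}(H)\ge\binom{\lfloor n^2/4\rfloor}m$. For $\gamma<\frac12$, Lemma~\ref{lem:entropy}(iii) with $g=\frac12$ and $a=\gamma$ shows that the lower limit in the theorem is at least $\frac14h(2\gamma)\ge\frac12\gamma\log\frac1{2\gamma}$. This exceeds $\frac{k-2}2\gamma\log2$ when $\frac1{2\gamma}>2^{k-2}$, that is, when $\gamma<2^{-(k-1)}$.
\end{proof}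

The two bounds in the proof show that the true exponent is at least $\log\frac1{2\gamma}\big/\bigl((k-2)\log2\bigr)$ times the predicted one. The ratio is unbounded as $\gamma\to0$.

\section{The variational formula}\label{sec:formula}

\subsection{Graphs built on a pattern}

\begin{lemma}\label{lem:lower}
If a weighted $H$-free pattern has $0<\gamma-b<g$, then $\liminf n^{-2}\log N^*_{n,m}(H)\ge\Lambda(\gamma-b,g)$. Consequently the lower limit is at least $\Psi_H(\gamma)$ whenever $\Psi_H(\gamma)>0$.
\end{lemma}

\begin{proof}
Partition $[n]$ into sets of sizes $x_in+O(1)$, make black parts and pairs complete and white parts and pairs empty. This forces $e_B=(\frac b2+o(1))n^2$ edges and leaves $N=(\frac g2+o(1))n^2$ vertex pairs in gray pairs of parts. Among these choose exactly $m-e_B=(\frac{\gamma-b}2+o(1))n^2$ edges. The graphs obtained are distinct and have $m$ edges. They are induced-$H$-free, since sending each vertex of an induced copy of $H$ to its part would be an embedding. Now apply Lemma~\ref{lem:entropy}(iii). For the last claim, an admissible pattern with positive value has $0<\gamma-b<g$.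
\end{proof}

The construction in the conjecture is one family of patterns.

\begin{lemma}\label{lem:conjpattern}
For every pair $(s,t)$ feasible at $\gamma$, the number $\Phi_{s,t}(\gamma)$ is the maximum of $\Lambda(\gamma-b,g)$ over $\sigma_i\ge0$ with $\sum\sigma_i\le1$ and $0\le\gamma-b\le g$, where $b=\sum_{i\le s}\sigma_i^2$ and $g=2\sum_{i<j}\sigma_i\sigma_j$. If $H$ has no isolated vertex, then $\Psi_H(\gamma)\ge\Phi_H(\gamma)$ for all $\gamma\in(0,\gamma_H)$.
\end{lemma}

\begin{proof}
The constraint \eqref{eq:constraints} reads $\gamma-b=\beta g$ and the objective is $\frac12gh(\beta)$, which gives the first claim. Let $(s,t)$ be witnessing. Take $s$ black and $t$ white parts, pairwise gray, of weights $\sigma_i$, and one more white part of weight $1-\sum\sigma_i$ whose pairs with all other parts are white. The masses are $b$ and $g$ as above. A vertex of $H$ embedded in the extra part would be isolated in $H$, so an embedding avoids that part, and is then an $(s,t)$-coloring of $H$. Hence the pattern is $H$-free.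
\end{proof}

The hypothesis on isolated vertices cannot be dropped from this argument: $P_3\cup K_1$ has the witnessing pair $(2,0)$, and it embeds in the pattern above with $P_3$ in the two black parts and $K_1$ in the extra part.

\subsection{Every induced-$H$-free graph is close to an $H$-free pattern}

For the upper bound we extract a pattern from an arbitrary induced-$H$-free graph by the regularity method. For disjoint nonempty vertex sets $A,B$, the \emph{density} $d(A,B)$ is the number of edges between them divided by $|A||B|$. The pair is \emph{$\eta$-regular} if $|d(A',B')-d(A,B)|\le\eta$ whenever $A'\subseteq A$, $B'\subseteq B$, $|A'|\ge\eta|A|$ and $|B'|\ge\eta|B|$. An \emph{equipartition} is a partition whose classes differ in size by at most one.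

Szemer\'edi's regularity lemma alone leaves two gaps. It allows some irregular pairs, and a pattern must color these too; deleting their edges is no remedy, because deleting edges can create an induced $H$. It also says nothing about the inside of a class, and a pattern must color each part. Fact (R4) below closes the first gap, at the price of passing to subsets, and (R3) closes the second.

\begin{itemize}
\item[(R1)] \emph{Slicing.} Let $\delta',\eta'\in(0,1]$ and $\eta\le\frac12\delta'\eta'$. If $(A,B)$ is $\eta$-regular and $A'\subseteq A$, $B'\subseteq B$ have $|A'|\ge\delta'|A|$, $|B'|\ge\delta'|B|$, then $|d(A',B')-d(A,B)|\le\eta$ and $(A',B')$ is $\eta'$-regular. Indeed, subsets of $A',B'$ of relative size at least $\eta'$ have relative size at least $\eta$ in $A,B$, so their density is within $2\eta\le\eta'$ of $d(A',B')$.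
\item[(R2)] \emph{Counting lemma.} For every graph $H$ and $\varepsilon>0$ there are $\eta'>0$ and $n_1$ with the following property. If $(W_u)_{u\in V(H)}$ are disjoint vertex sets of size at least $n_1$ in a graph $G$, pairwise $\eta'$-regular, with $d(W_u,W_{u'})\ge\varepsilon/4$ for edges $uu'$ of $H$ and $d(W_u,W_{u'})\le1-\varepsilon/4$ for nonedges, then $G$ contains an induced copy of $H$.
\item[(R3)] For every $r$ and $\eta'>0$ there is $\delta'\in(0,1]$ such that every graph on a sufficiently large vertex set $U$ contains $r$ disjoint sets of size at least $\delta'|U|$, pairwise $\eta'$-regular, with all densities at least $\frac12$ or all densities less than $\frac12$. This follows from Szemer\'edi's lemma with the theorems of Tur\'an (to find many pairwise regular classes) and Ramsey (to select $r$ of them); see \cite{AFKS}.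
\item[(R4)] For every $\eta\in(0,1)$ and $k_0$ there are $K$ and $\delta>0$ such that every sufficiently large graph on $n$ vertices has an equipartition $V_1,\dots,V_k$ with $k_0\le k\le K$ and sets $U_i\subseteq V_i$ with $|U_i|\ge\delta n$ such that \emph{all} pairs $(U_i,U_j)$ are $\eta$-regular and $|d(V_i,V_j)-d(U_i,U_j)|<\eta$ for all but at most $\eta\binom k2$ pairs $\{i,j\}$. This is a corollary of the strong regularity lemma of \cite{AFKS}.
\end{itemize}

\begin{lemma}\label{lem:structure}
For every graph $H$ and $\varepsilon\in(0,\frac14)$ there are $K$ and $n_0$ such that every induced-$H$-free graph $G$ on $n\ge n_0$ vertices has an equipartition $V_1,\dots,V_k$ with $1/\varepsilon\le k\le K$, an $H$-free pattern $R$ with parts $1,\dots,k$, and a set $B$ of at most $\varepsilon k^2$ pairs of parts, such that for $\{i,j\}\notin B$ we have $d(V_i,V_j)\le\varepsilon$ if $ij$ is white and $d(V_i,V_j)\ge1-\varepsilon$ if $ij$ is black.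
\end{lemma}

\begin{proof}
Take $\eta'\le1$ and $n_1$ from (R2), then $\delta'$ from (R3) with $r=|V(H)|$, and put $\eta=\min(\frac12\delta'\eta',\frac\varepsilon4)$. Apply (R4) with $\eta$ and $k_0=\lceil1/\varepsilon\rceil$, and let $B$ be the set of its exceptional pairs. Color $ij$ white if $d(U_i,U_j)<\frac\varepsilon2$, black if $d(U_i,U_j)>1-\frac\varepsilon2$, and gray otherwise. The density claims for $\{i,j\}\notin B$ follow, as $\eta<\frac\varepsilon2$. For $n$ large, (R3) gives in each $U_i$ disjoint sets $W_{i,u}$, $u\in V(H)$, of size at least $\delta'|U_i|\ge n_1$; color $i$ black if their densities are all at least $\frac12$, and white if they are all less than $\frac12$.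

Suppose that $\phi$ embeds $H$ in $R$, and consider the disjoint sets $W_u=W_{\phi(u),u}$. If $\phi(u)=\phi(u')$, the pair $(W_u,W_{u'})$ is $\eta'$-regular, with density at least $\frac12$ if $uu'$ is an edge (the part is black) and less than $\frac12$ if not (the part is white). If $\phi(u)=i\ne j=\phi(u')$, then by (R1) the pair is $\eta'$-regular with density within $\frac\varepsilon4$ of $d(U_i,U_j)$. For an edge, $ij$ is not white, so this density is at least $\frac\varepsilon2-\frac\varepsilon4$; for a nonedge, $ij$ is not black, so it is at most $1-\frac\varepsilon2+\frac\varepsilon4$. By (R2), $G$ contains an induced $H$, a contradiction.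
\end{proof}

\subsection{The upper bound}

Counting the graphs that fit a given pattern bounds $N^*_{n,m}(H)$ in terms of $\Psi_H$ at densities \emph{near} $\gamma$. The next lemma returns to $\gamma$ itself. It needs positive values: a pattern of value bounded away from zero has room to absorb a small change of density in its gray pairs.

\begin{lemma}\label{lem:usc}
If $\gamma_j\to\gamma$ in $(0,1)$ and $\Psi_H(\gamma_j)\to L>0$, then $\Psi_H(\gamma)\ge L$.
\end{lemma}

\begin{proof}
Choose patterns admissible at $\gamma_j$, with masses $g_j,b_j$ and $a_j=\gamma_j-b_j$, such that $\Lambda(a_j,g_j)\to L$. Let $c_j=\min(a_j,g_j-a_j)\le\frac12$. By the symmetry $h(\beta)=h(1-\beta)$, Lemma~\ref{lem:entropy}(i) and $g_j\le1$,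
\[
\Lambda(a_j,g_j)=\Lambda(c_j,g_j)\le\Lambda(c_j,1)=\tfrac12h(c_j).
\]
Hence there is $c>0$ with $c_j\ge c$, and so $g_j\ge2c$, for all large $j$. Then $a_j'=\gamma-b_j=a_j+(\gamma-\gamma_j)$ lies in $(0,g_j)$ for large $j$, so the same patterns are admissible at $\gamma$. Since $|a_j'/g_j-a_j/g_j|\le|\gamma-\gamma_j|/(2c)\to0$ and $h$ is uniformly continuous, $\Lambda(a_j',g_j)\to L$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:formula}]
By Lemma~\ref{lem:lower} it remains to prove the upper bound. Fix $\varepsilon\in(0,\frac14)$ with $8\varepsilon<\min(\gamma,1-\gamma)$, and let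
\[
M_\varepsilon=\sup\{\Psi_H(\gamma'):|\gamma'-\gamma|\le8\varepsilon\}.
\]
To each graph $G$ counted by $N^*_{n,m}(H)$ assign data $(V_i),R,B$ as in Lemma~\ref{lem:structure}. Since $k\le K$, there are $e^{O(n)}$ possible data. Fix them, give $R$ the weights $x_i=|V_i|/n$, with masses $g,b$, and count the graphs $G$ with these data. For $n$ large, $x_i\le\sqrt2/k\le2\varepsilon$.

Call a vertex pair \emph{exceptional} if it lies inside some $V_i$ or between $V_i$ and $V_j$ with $\{i,j\}\in B$; the other vertex pairs are \emph{white, black} or \emph{gray} according to the color of $ij$. Put $D=\frac12n^2\sum x_i^2+\sum_{\{i,j\}\in B}|V_i||V_j|$. Then $D\le\varepsilon n^2+\varepsilon k^2\cdot2n^2/k^2=3\varepsilon n^2$, and there are at most $D$ exceptional vertex pairs. The edges among them can be chosen in at most $2^{3\varepsilon n^2}$ ways. By Lemma~\ref{lem:entropy}(iii), applied to each pair of classes, the edges among white vertex pairs and the nonedges among black vertex pairs can be chosen in at most $e^{h(\varepsilon)n^2/2}$ ways.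

These choices determine the number $A$ of edges among gray vertex pairs. Let $M$ be the number of black vertex pairs; then $0\le\frac b2n^2-M\le D$. The $m-A$ other edges comprise all but at most $\frac\varepsilon2n^2$ of the black vertex pairs, at most $\frac\varepsilon2n^2$ white ones and at most $D$ exceptional ones. Hence $|m-A-\frac b2n^2|\le\frac72\varepsilon n^2$. With $a=2A/n^2$ this says $|a+b-2m/n^2|\le7\varepsilon$, so $\gamma'=a+b$ satisfies $|\gamma'-\gamma|\le8\varepsilon$ for $n$ large. The number $N$ of gray vertex pairs satisfies $A\le N\le\frac g2n^2$, so $0\le a\le g$ and $R$ is admissible at $\gamma'$. By Lemma~\ref{lem:entropy}(iii) and (i), the gray edges can be chosen in at most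
\[
\binom NA\le\exp\bigl(n^2\Lambda(a,2N/n^2)\bigr)\le\exp\bigl(n^2\Lambda(a,g)\bigr)\le\exp(n^2M_\varepsilon)
\]
ways. Altogether,
\[
\limsup_{n\to\infty}\frac1{n^2}\log N^*_{n,m}(H)\le3\varepsilon\log2+\tfrac12h(\varepsilon)+M_\varepsilon .
\]
As $\varepsilon\downarrow0$, the number $M_\varepsilon$ decreases to a limit $L$, which bounds the upper limit. If $L\le0$ we are done. If $L>0$, there are $\gamma_j\to\gamma$ with $\Psi_H(\gamma_j)\to L$, and $L\le\Psi_H(\gamma)$ by Lemma~\ref{lem:usc}.
\end{proof}

\section{Two evaluations of $\Psi_H$}\label{sec:two}

From now on we bound the values of admissible patterns. Deleting parts of weight zero changes neither the masses nor $H$-freeness, so we assume that all weights are positive. For a set $U$ of parts let $|U|=\sum_{u\in U}x_u$. For a part $v$ let $N(v)$ be the set of parts that form a gray pair with $v$, and $d(v)=|N(v)|$. The \emph{gray graph} has the parts as vertices and the gray pairs as edges. The \emph{black mass of $U$} is the contribution to $b$ of the terms $x_ix_j$ and $x_i^2$ with $i,j\in U$, and likewise for gray and white; the three masses of $U$ add up to $|U|^2$.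 We always write $a=\gamma-b$. One observation is used throughout:
\begin{equation}\label{eq:grayclique}
\begin{gathered}
\text{if an $H$-free pattern has $s$ black and $t$ white parts that are pairwise gray,}\\
\text{then $H$ is not $(s,t)$-colorable,}
\end{gathered}
\end{equation}
because an $(s,t)$-coloring would be an embedding in these parts.

The triangle shows the method in its simplest form: forbidden embeddings restrict the colors, Lemma~\ref{lem:MS} turns this into a bound on the masses, and monotonicity of $\Lambda$ turns that into a bound on the value.

\begin{proposition}\label{prop:triangle}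
$\Psi_{K_3}(\gamma)=\frac14h(2\gamma)$ for $0<\gamma\le\frac12$.
\end{proposition}

\begin{proof}
Two white parts of weight $\frac12$ forming a gray pair have $b=0$, $g=\frac12$ and value $\frac14h(2\gamma)$. Conversely, consider an admissible pattern with $g>0$. It has no black part, since $K_3$ would embed in it, and no three parts whose pairs are all black or gray. So $b+g\le\frac12$ by Lemma~\ref{lem:MS}. Black pairs are no better than gray pairs that happen to be full: $\frac\gamma{b+g}$ is the average of $\frac ag$ and $1$ with weights $\frac g{b+g}$ and $\frac b{b+g}$, so concavity of $h$ and $h(1)=0$ give $\Lambda(a,g)\le\Lambda(\gamma,b+g)$. By Lemma~\ref{lem:entropy}(i) this is at most $\Lambda(\gamma,\frac12)=\frac14h(2\gamma)$.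
\end{proof}

\begin{remark}
At $\gamma=\frac12$ we have $\Psi_{K_3}(\gamma)=0$, and the second statement of Theorem~\ref{thm:formula} does not extend to this case. For $m=\lfloor n^2/4\rfloor$ a complete bipartite graph gives $N^*_{n,m}(K_3)\ge1$, while for $m=\lfloor n^2/4\rfloor+1$ Lemma~\ref{lem:MS} with equal weights gives $N^*_{n,m}(K_3)=0$.
\end{remark}

For $K_{1,1,k}$ black parts are allowed, and they may form gray cliques of size $k-1$. The point is that a black part with a large gray neighborhood forces a large black mass, which a small density cannot afford.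

\begin{proof}[Proof of Theorem~\ref{thm:exact}]
Let $H=K_{1,1,k}$, with vertices named as in Section~\ref{sec:counter}. Since $H$ is not bipartite, two white parts of weight $\frac12$ forming a gray pair give $\Psi_H(\gamma)\ge\frac14h(2\gamma)>0$. By Theorem~\ref{thm:formula} it suffices to show that every admissible pattern has value at most $\frac14h(2\gamma)$.

Let $\xi$ be the total weight of the black parts. As $H$ is $(1,1)$-colorable, by \eqref{eq:grayclique} no gray pair joins a black part to a white part. As $H$ is $(0,3)$-colorable, the gray graph on the white parts is triangle-free, and its mass is at most $\frac12(1-\xi)^2$ by Lemma~\ref{lem:MS}.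

Let $v$ be a black part; all parts in $N(v)$ are black. There are no $k$ parts in $N(v)$ whose pairs are all white or gray, since otherwise we could embed $H$ by sending $x,y$ to $v$ and $a_1,\dots,a_k$ to these parts. By Lemma~\ref{lem:MS}, the white and gray masses of $N(v)$ add up to at most $(1-\frac1{k-1})d(v)^2$, so $b\ge d(v)^2/(k-1)$. Admissibility gives $b\le\gamma$, hence $d(v)\le\sqrt{(k-1)\gamma}<\frac12$; this is where the bound on $\gamma$ enters. The gray mass on the black parts is $\sum_{v\text{ black}}x_vd(v)\le\frac12\xi$, and therefore $g\le\frac12(1-\xi)^2+\frac12\xi\le\frac12$. Finally $2a\le2\gamma<\frac12$ and $h$ increases on $[0,\frac12]$, so $\Lambda(a,g)\le\Lambda(a,\frac12)=\frac14h(2a)\le\frac14h(2\gamma)$.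
\end{proof}

\section{Coloring number three: where the conjecture fails}\label{sec:fail}

Let $\tau(H)=3$, and let $S$ be the set of witnessing pairs, a nonempty subset of $\{(2,0),(1,1),(0,2)\}$. Graphs that are $(0,2)$-, $(1,1)$- and $(2,0)$-colorable are called \emph{bipartite}, \emph{split} and \emph{co-bipartite}; so $S$ records which of these properties $H$ lacks. We compute the prediction, give three constructions that beat it, and show that they cover every critical graph outside the list of Theorem~\ref{thm:three}.

\subsection{The prediction}

Let $\varphi=\frac{1+\sqrt5}2$ and $\rho_0=\frac{3-\sqrt5}2$. Then $1-\rho_0=\varphi^{-1}$, $\rho_0=\varphi^{-2}$ and $0.4812<\log\varphi<0.4813$.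

\begin{lemma}\label{lem:phi}
\begin{itemize}
\item[(i)] The pair $(0,2)$ is feasible exactly for $\gamma\le\frac12$, and then $\Phi_{0,2}(\gamma)=\frac14h(2\gamma)$.
\item[(ii)] The pairs $(1,1)$ and $(2,0)$ are feasible at every $\gamma\in(0,1)$, and $\Phi_{1,1}(\gamma),\Phi_{2,0}(\gamma)>0$.
\item[(iii)] $\Phi_{2,0}(\gamma)\le\frac\gamma2\log\varphi$. If $x^2=2\gamma/(1+\rho_0)\le1$, equality holds and is attained at $\beta=\rho_0$, $\sigma_1=\sigma_2=x/2$.
\item[(iv)] $\Phi_{1,1}(\frac8{25})<0.157$ and $\Phi_{1,1}(\frac{17}{25})<0.157$.
\end{itemize}
Consequently $\gamma_H=\frac12$ if $S=\{(0,2)\}$ and $\gamma_H=1$ otherwise, and $\Phi_H(\gamma)>0$ for all $\gamma\in(0,\gamma_H)$.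
\end{lemma}

\begin{proof}
We use the form of $\Phi_{s,t}$ in Lemma~\ref{lem:conjpattern}.

(i) Here $b=0$ and $g=2\sigma_1\sigma_2$ ranges over $[0,\frac12]$. Admissibility means $\gamma\le g$, and $\Lambda(\gamma,g)$ is largest at $g=\frac12$.

(ii) For $(1,1)$ take $\sigma_1$ slightly below $\sqrt\gamma$ and $\sigma_2=1-\sigma_1$; then $0<\gamma-b<g$. For $(2,0)$ take $\beta\in(0,1)$ with $\beta\ge2\gamma-1$ and $\sigma_1=\sigma_2=x/2$, where $x^2=2\gamma/(1+\beta)\le1$.

(iii) The constraint gives $\gamma=\sigma_1^2+\sigma_2^2+2\beta\sigma_1\sigma_2\ge2(1+\beta)\sigma_1\sigma_2$, and Lemma~\ref{lem:entropy}(ii) with $\rho=\rho_0$ gives $h(\beta)\le2\beta\log\varphi+(1-\beta)\log\varphi=(1+\beta)\log\varphi$. Multiply these bounds for $\sigma_1\sigma_2$ and $h(\beta)$. Both are equalities at the stated point.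

(iv) Let $\rho\in(0,1)$, $L_1=-\log\rho$, $L_0=-\log(1-\rho)$ and $\sigma=\sigma_1$. Then $a=\gamma-\sigma^2$ and $g\le2\sigma-2\sigma^2$, and Lemma~\ref{lem:entropy}(ii) gives
\[
2\Lambda(a,g)\le a(L_1-L_0)+gL_0\le\gamma(L_1-L_0)+2\sigma L_0-\sigma^2(L_1+L_0)\le\gamma(L_1-L_0)+\frac{L_0^2}{L_1+L_0},
\]
the last step by maximizing the quadratic in $\sigma$. For $\gamma=\frac8{25}$ and $\rho=\frac25$ we have $L_1-L_0=\log\frac32<0.40547$, $L_0=\log\frac53<0.51083$ and $L_1+L_0=\log\frac{25}6>1.42711$, so the right side is less than $0.1298+0.1829<0.314$. Replacing $(\gamma,\rho)$ by $(1-\gamma,1-\rho)$ exchanges $L_0$ and $L_1$ and leaves the right side unchanged, because $L_0-L_1+\frac{L_1^2}{L_0+L_1}=\frac{L_0^2}{L_0+L_1}$. This gives the same bound for $\gamma=\frac{17}{25}$.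
\end{proof}

\subsection{Three better uses of the leftover vertices}

By Lemma~\ref{lem:lower}, formula \eqref{eq:conj} fails at $\gamma$ as soon as some $H$-free weighted pattern with $0<a<g$ has value larger than $\Phi_H(\gamma)$. The patterns we use are shown in Figure~\ref{fig:patterns}. A vertex of $H$ is \emph{dominating} if it is adjacent to all other vertices. If $H$ is connected and the parts of a pattern are grouped into pieces with only white pairs between different pieces, then an embedding of $H$ lies in one piece, since adjacent vertices are never sent to a white pair.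

\begin{figure}[ht]
\centering
\begin{tikzpicture}[wp/.style={circle,draw,minimum size=4mm,inner sep=0pt},bp/.style={circle,draw,fill=black,minimum size=4mm,inner sep=0pt}]
\node[wp] (a1) at (0,0) {}; \node[wp] (a2) at (1.4,0) {}; \node[bp] (a3) at (0.7,1.1) {};
\draw[dashed] (a1)--(a2); \draw[very thick] (a1)--(a3); \draw[very thick] (a2)--(a3);
\node at (0.7,-0.7) {(A)};
\node[bp] (b1) at (3,0) {}; \node[bp] (b2) at (4.4,0) {}; \node[wp] (b3) at (3,1.1) {}; \node[wp] (b4) at (4.4,1.1) {};
\draw[dashed] (b1)--(b2); \draw[dashed] (b3)--(b4);
\node at (3.7,-0.7) {(B1)};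
\node[bp] (c1) at (6,0) {}; \node[bp] (c2) at (7.4,0) {}; \node[bp] (c3) at (6,1.1) {}; \node[wp] (c4) at (7.4,1.1) {};
\draw[dashed] (c1)--(c2); \draw[dashed] (c3)--(c4);
\node at (6.7,-0.7) {(B2)};
\node[wp] (d1) at (9,0) {}; \node[wp] (d2) at (10.4,0) {}; \node[bp] (d3) at (9,1.1) {}; \node[wp] (d4) at (10.4,1.1) {};
\draw[dashed] (d1)--(d2);
\node at (9.7,-0.7) {(C)};
\end{tikzpicture}
\caption{Patterns that beat the conjectured value when $\tau(H)=3$. Filled disks are black parts (cliques) and hollow disks are white parts (independent sets). Dashed lines are gray pairs (free), solid lines are black pairs (complete), and pairs not drawn are white (empty). In each pattern the bottom row is a construction allowed by the conjecture and the top row is a structure placed on the leftover vertices.}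
\label{fig:patterns}
\end{figure}

A bipartite graph of density $\gamma$ has density $2\gamma$ across the bipartition, and above $\frac12$ this loses entropy. The first construction lowers it by letting a few dominating vertices carry some of the edges.

\begin{lemma}\label{lem:A}
If $(0,2)\in S$ and $H$ has no dominating vertex, then \eqref{eq:conj} fails at $\gamma=\frac8{25}$.
\end{lemma}

\begin{proof}
We have $\gamma<\frac12\le\gamma_H$. From $\log\frac{25}{16}>0.4462$ and $\log\frac{25}9>1.0216$ we get $\Phi_{0,2}(\gamma)=\frac14h(\frac{16}{25})>0.163$, whereas $\Phi_{1,1}(\gamma)<0.157$ and $\Phi_{2,0}(\gamma)\le\frac4{25}\log\varphi<0.08$. So $\Phi_H(\gamma)=\frac14h(\frac{16}{25})$, whatever else $S$ contains.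

Take pattern (A): two white parts of weight $x/2$ forming a gray pair, and a black part of weight $1-x$ forming black pairs with both. A vertex of $H$ embedded in the black part would be dominating, and an embedding that avoids the black part would make $H$ bipartite; so the pattern is $H$-free. With $q=x^2/2$ we have $g=w=q$, $b=1-2q$ and $a=2q-\frac{17}{25}$. At $q=\frac12$ the ratio $\rho=a/g$ is $\frac{16}{25}$ and the value is $\Phi_H(\gamma)$. By Lemma~\ref{lem:entropy}(i), the derivative of the value in $q$ at this point is
\[
-\tfrac12\log(1-\rho)+2\cdot\tfrac12\log\frac{1-\rho}\rho=\tfrac12\log\frac{1-\rho}{\rho^2},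
\]
which is negative because $1-\rho=0.36<0.4096=\rho^2$. So some $q<\frac12$ close to $\frac12$ gives a larger value, with $0<a<g$.
\end{proof}

The derivative is negative exactly when $\rho=2\gamma>1/\varphi$; the density $\frac8{25}$ lies just above this threshold, where $\Phi_{0,2}$ is still larger than $\Phi_{1,1}$. The second construction exploits the fact that for $\gamma<(1+\rho_0)/2$ the optimum in Lemma~\ref{lem:phi}(iii) leaves a positive fraction of the vertices unused. A second witnessing pair can be built on them.

\begin{lemma}\label{lem:B}
If $(2,0)\in S$, $|S|\ge2$ and $H$ is connected, then \eqref{eq:conj} fails at $\gamma=\frac{17}{25}$.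
\end{lemma}

\begin{proof}
Here $\gamma_H=1$, the pair $(0,2)$ is infeasible, and $\Phi_{1,1}(\gamma)<0.157$. Since $1+\rho_0>1.38$, we have $x^2=\frac{34}{25(1+\rho_0)}<1$, so $\Phi_{2,0}(\gamma)=\frac{17}{50}\log\varphi>0.163$. Thus $\Phi_H(\gamma)=\Lambda(a_0,g_0)$, where $g_0=b_0=x^2/2$ are the masses of two black parts of weight $x/2$ forming a gray pair, and $a_0=\gamma-b_0=\rho_0g_0$. Keep these two parts as a first piece and distribute the weight $y=1-x>0$ over a second piece, with white pairs between the pieces.

If $(0,2)\in S$, let the second piece be two white parts of weight $y/2$ forming a gray pair, as in (B1). Then $a=a_0$ and $g=g_0+y^2/2$, so the value is strictly larger by Lemma~\ref{lem:entropy}(i). If $(1,1)\in S$, let it be a black part of weight $\theta$ and a white part of weight $y-\theta$ forming a gray pair, as in (B2). Then $a=a_0-\theta^2$ and $g=g_0+2\theta(y-\theta)$, so the value changes by $-y\theta\log(1-\rho_0)+O(\theta^2)$, which is positive for small $\theta>0$. In both cases $0<a<g$. An embedding of the connected graph $H$ would lie in one piece and would color $H$ by a witnessing pair, which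 is impossible.
\end{proof}

As $\gamma$ approaches $\frac12$, bipartite graphs become nearly complete bipartite and their entropy vanishes. If $H$ is not complete, a disjoint clique can absorb the edges.

\begin{lemma}\label{lem:C}
If $S=\{(0,2)\}$ and $H$ is connected and not complete, then \eqref{eq:conj} fails for all $\gamma<\frac12$ sufficiently close to $\frac12$.
\end{lemma}

\begin{proof}
Take pattern (C): two white parts of weight $0.15$ forming a gray pair, a black part of weight $y$ with $y^2=\gamma-0.0225<0.49$, and a white part of weight $0.7-y>0$; all other pairs are white. An embedding lies in one of the three pieces, so $H$ would be bipartite, complete or edgeless, and it is none of these. Here $g=0.045$ and $a=0.0225=g/2$, so the value is $0.0225\log2$, while $\Phi_H(\gamma)=\frac14h(2\gamma)\to0$ as $\gamma\to\frac12$.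
\end{proof}

\subsection{The graphs that survive}

The \emph{clique cover number} of a graph is the least $s$ for which it is $(s,0)$-colorable. The \emph{double star} $D_{p,q}$, $p,q\ge1$, is an edge $uv$ with $p$ leaves attached to $u$ and $q$ leaves attached to $v$; thus $D_{1,1}=P_4$ and $D_{2,1}$ is the fork.

\begin{lemma}\label{lem:small}
\begin{itemize}
\item[(i)] A graph that is bipartite and co-bipartite but not split is $C_4$ or $2K_2$.
\item[(ii)] A nonempty bipartite split graph without isolated vertices is a star $K_{1,r}$, $r\ge1$, with clique cover number $r$, or a double star $D_{p,q}$, with clique cover number $p+q$.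
\end{itemize}
\end{lemma}

\begin{proof}
(i) The graph is triangle-free, so each of the two cliques has at most two vertices, and exactly two because a clique plus at most one vertex is split. So the cliques are edges $ab$ and $cd$. The edges between them form a matching, again by triangle-freeness, and a matching of size $0,1,2$ gives $2K_2$, $P_4$, $C_4$. The path $P_4$ is split into its middle edge and its ends.

(ii) Let $Q$ be the clique and $I$ the independent set; $|Q|\le2$. Every vertex of $I$ has a neighbor in $Q$, and only one, since the graph is triangle-free. This gives a star or a double star. In $K_{1,r}$, fix $r$ leaves; in $D_{p,q}$, take the $p+q$ leaves. These vertices are pairwise nonadjacent, so each needs its own clique, and the remaining one or two vertices can each be added to an adjacent leaf.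
\end{proof}

\begin{proposition}\label{prop:fail}
Let $H$ be critical with $\tau(H)=3$ and no isolated vertices, and not one of the six graphs of Theorem~\ref{thm:three}. Then \eqref{eq:conj} fails for some $\gamma\in(0,\gamma_H)$.
\end{proposition}

\begin{proof}
We assume that none of Lemmas~\ref{lem:A}, \ref{lem:B}, \ref{lem:C} applies and show that $H$ is one of the six graphs. Criticality will be used twice, both times through the graph $J_n=K_{n-1}\cup K_1$, which for $n\ge3$ is neither complete nor edgeless and contains no induced $P_3$, $2K_2$ or $E_3$.

\emph{Case 1: $(0,2)\in S$.} Since Lemma~\ref{lem:A} does not apply, $H$ has a dominating vertex $v$ and is connected. Since Lemma~\ref{lem:B} does not apply, $(2,0)\notin S$. If $S=\{(0,2)\}$, then $H$ is complete because Lemma~\ref{lem:C} does not apply, and $\tau(K_r)=r$ gives $H=K_3$.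

Suppose that $S=\{(0,2),(1,1)\}$, and let $H'=H-v$. In a $(0,3)$-coloring of $H$ the class of $v$ is $\{v\}$, so $H'$ is bipartite. It is co-bipartite because $H$ is, and it is not split, since otherwise adding $v$ to the clique would make $H$ split. By Lemma~\ref{lem:small}(i), $H'\in\{C_4,2K_2\}$. Let $A$ be an independent set of $H$. If $v\in A$, then $H-A=H'$ contains an induced $P_3$ or $2K_2$. If $v\notin A$, then $H'-A$ is not a clique, as $H'$ is not split, and two nonadjacent vertices of it form an induced $P_3$ with $v$. By Lemma~\ref{lem:remainder}(i), $J_n\in\mathcal P_n(H,0,1)$ for all $n$, so $H$ is not critical. This subcase does not occur.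

\emph{Case 2: $(0,2)\notin S$,} so $H$ is bipartite. If $S=\{(1,1)\}$, then $H\in\{C_4,2K_2\}$ by Lemma~\ref{lem:small}(i). In the other two subcases $(2,0)\in S$, and the clique cover number of $H$ is exactly $3$. If $S=\{(2,0)\}$, then $H$ is split, and Lemma~\ref{lem:small}(ii) gives $K_{1,3}$ or the fork.

Let $S=\{(1,1),(2,0)\}$. Since Lemma~\ref{lem:B} does not apply, $H$ is disconnected. Take a $(2,1)$-coloring with cliques $Q_1,Q_2$ and independent set $I$. Every component has an edge and so meets $Q_1\cup Q_2$, and each clique lies in one component. Hence there are exactly two components, each consisting of one $Q_i$ and part of $I$, and Lemma~\ref{lem:small}(ii) applies to both. Their clique cover numbers add up to $3$, so one component is $K_2$ and the other is $K_{1,2}=P_3$ or $D_{1,1}=P_4$. Suppose that $H=K_2\cup P_4$, and let $A$ be a clique. If $A$ lies in the $K_2$, then $H-A$ contains $P_4$ and hence $P_3$. If $A$ lies in the $P_4$, then $H-A=K_2\cup(P_4-A)$ with at least two vertices in $P_4-A$; two of them together with the $K_2$ contain an induced $2K_2$ if they are adjacent and an induced $E_3$ if not. So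 $J_n\in\mathcal P_n(H,1,0)$ and $H$ is not critical. There remains $H=K_2\cup P_3$.
\end{proof}

It remains to check that the graphs named in Theorem~\ref{thm:three} satisfy its hypotheses.

\begin{lemma}\label{lem:ten}
The six graphs of Theorem~\ref{thm:three}, the diamond, the paw, $K_{1,1,3}$ and the complement of the fork are critical, have $\tau=3$ and no isolated vertices, and their sets $S$ are as in Table~\ref{tab:critical}; moreover $S=\{(1,1)\}$ for $2K_2$ and $S=\{(0,2)\}$ for the complement of the fork.
\end{lemma}

\begin{table}[ht]
\centering
\begin{tabular}{llll}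
\hline
$H$ & $S$ & remove a clique & remove an independent set\\
\hline
$K_3$ & $(0,2)$ & an edge: $K_1$ & a vertex: $K_2$\\
diamond & $(0,2)$ & $xya_1$: $K_1$ & $a_1a_2$: $K_2$\\
paw & $(0,2)$ & $xyz$: $K_1$ & $yp$: $K_2$\\
$K_{1,1,3}$ & $(0,2),(2,0)$ & $xya_1$: $E_2$ & $a_1a_2a_3$: $K_2$\\
$K_{1,3}$ & $(2,0)$ & an edge: $E_2$ & the leaves: $K_1$\\
fork & $(2,0)$ & $vc$: $P_3$; \ $ua$: $K_2\cup K_1$ & $abc$: $K_2$\\
$C_4$ & $(1,1)$ & an edge: $K_2$ & two opposite vertices: $E_2$\\
$K_2\cup P_3$ & $(1,1),(2,0)$ & $p_1p_2$: $P_3$; \ $q_1q_2$: $K_2\cup K_1$ & $p_1q_1q_3$: $E_2$\\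
\hline
\end{tabular}
\caption{Witnessing pairs and remainders. Each entry names the set removed from $H$ and the graph that is left. The paw is the triangle $xyz$ with the edge $xp$, and $K_2\cup P_3$ is the edge $p_1p_2$ with the path $q_1q_2q_3$.}
\label{tab:critical}
\end{table}

\begin{proof}
To obtain $\tau=3$ and $S$ we decide the three pairs with $s+t=2$ and verify the four pairs with $s+t=3$. A split graph is $(2,1)$- and $(1,2)$-colorable, a bipartite graph is $(0,3)$- and $(1,2)$-colorable, and a co-bipartite graph is $(3,0)$- and $(2,1)$-colorable.

The triangle, the diamond and the paw consist of a triangle and at most one more vertex, nonadjacent to some vertex of the triangle; so they are split, co-bipartite and $(0,3)$-colorable, but not bipartite. The colorings of $K_{1,1,3}$ are those found in Section~\ref{sec:counter} with $k=3$: it is split, $(0,t)$-colorable exactly for $t\ge3$, and $(s,0)$-colorable exactly for $s\ge3$. The graphs $K_{1,3}$ and the fork are bipartite and split with clique cover number $3$. The cycle $C_4$ is bipartite and co-bipartite, and it is not split because removing a clique leaves an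 edge. The graph $K_2\cup P_3$ is bipartite; it is not co-bipartite because it contains $E_3$, and not split because it contains $2K_2=C_4^c$; the sets $\{p_1,p_2\},\{q_1,q_2\},\{q_3\}$ form both a $(3,0)$- and a $(2,1)$-coloring.

The last two columns of the table and Lemma~\ref{lem:remainder}(ii) give criticality. For $2K_2=C_4^c$ and the complement of the fork use Lemma~\ref{lem:remainder}(iii). The complement of the fork has no isolated vertex because the fork has no dominating vertex; for the other graphs this is visible from their definitions.
\end{proof}

The diamond, the paw, $K_{1,1,3}$ and the complement of the fork are not bipartite and are not $K_3$, so they are not among the six graphs, and Proposition~\ref{prop:fail} applies to them.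

\section{Coloring number three: where the conjecture holds}\label{sec:hold}

For $K_3$, Proposition~\ref{prop:triangle}, Lemma~\ref{lem:phi}(i) and Theorem~\ref{thm:formula} give \eqref{eq:conj} on $(0,\frac12)$. Let $H$ be one of the other five graphs, so that $(0,2)\notin S$ and $\gamma_H=1$. By Lemmas~\ref{lem:conjpattern} and~\ref{lem:phi}, $\Psi_H(\gamma)\ge\Phi_H(\gamma)>0$. By Theorem~\ref{thm:formula} it suffices to prove that
\begin{equation}\label{eq:goal}
\Lambda(a,g)\le\Phi_H(\gamma)
\end{equation}
for every pattern admissible at $\gamma\in(0,1)$ with $g>0$. Fix such a pattern. Its value depends only on the masses $g$ and $b$, so it is enough to find a conjectured pattern with the same two masses. We first describe which masses the conjectured patterns realize, and then use criticality to show that the given pattern has such masses.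

\subsection{Masses realized by two parts}

We shall see below that $g\le\frac12$. Let $\alpha\in(0,\frac12]$ be defined by $2\alpha(1-\alpha)=g$; thus $\alpha$ and $1-\alpha$ are the weights of two parts that use all the weight and have gray mass $g$. We note that
\begin{equation}\label{eq:alpha}
\text{if }\ \delta\ge0\ \text{ and }\ g\le2\delta(1-\delta),\ \text{ then }\ \alpha\le\delta:
\end{equation}
for $\delta\ge\frac12$ because $\alpha\le\frac12$, and otherwise because $\delta(1-\delta)$ increases on $[0,\frac12]$.

\begin{lemma}\label{lem:realize}
\begin{itemize}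
\item[(i)] If $\alpha^2\le b\le(1-\alpha)^2$, then $\Lambda(a,g)\le\Phi_{1,1}(\gamma)$.
\item[(ii)] If $b\ge g$, then $\Lambda(a,g)\le\Phi_{2,0}(\gamma)$.
\end{itemize}
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:conjpattern} we need $\sigma_1,\sigma_2\ge0$ with $\sigma_1+\sigma_2\le1$, $2\sigma_1\sigma_2=g$, and $\sigma_1^2=b$ in (i), $\sigma_1^2+\sigma_2^2=b$ in (ii). In (i) take $\sigma_1=\sqrt b\in[\alpha,1-\alpha]$ and $\sigma_2=g/(2\sigma_1)$; then $\sigma_1(1-\sigma_1)\ge\alpha(1-\alpha)=g/2$ gives $\sigma_2\le1-\sigma_1$. In (ii) take the two numbers with sum $\sqrt{b+g}\le1$ and product $g/2$; they are real because $b+g\ge2g$, nonnegative because their sum and product are, and $\sigma_1^2+\sigma_2^2=(b+g)-g=b$.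
\end{proof}

\subsection{Homogeneous neighborhoods}

By \eqref{eq:grayclique} and $\tau(H)=3$, the gray graph is triangle-free, and a gray pair consisting of $s$ black and $t$ white parts has $(s,t)\in S$. The next lemma is what criticality means for patterns, and it is the only place in this section where criticality is used. A set of parts is \emph{black-homogeneous} if all its parts and all its pairs are black; its black mass is then the square of its weight. \emph{White-homogeneous} sets are defined in the same way.

\begin{lemma}\label{lem:homog}
For every part $v$, the set $N(v)$ is black-homogeneous or white-homogeneous.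
\end{lemma}

\begin{proof}
Suppose not. No pair inside $N(v)$ is gray, as the gray graph is triangle-free. Replace each part of $N(v)$ by $M\ge2$ vertices, and make black parts and pairs complete and white parts and pairs empty. The resulting graph $J$ is neither complete nor edgeless. Let $(s,t)=(1,0)$ if $v$ is black and $(0,1)$ if $v$ is white. For $M$ large, criticality gives $J\notin\mathcal P_{|V(J)|}(H,s,t)$, so by Lemma~\ref{lem:remainder}(i) there is a set $A\subseteq V(H)$, a clique if $v$ is black and independent if $v$ is white, such that $H-A$ is an induced subgraph of $J$. Send $A$ to $v$ and each vertex of $H-A$ to the part of $N(v)$ that contains its copy in $J$. Pairs between $A$ and $H-A$ go to gray pairs, so this is an embedding of $H$, a contradiction.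
\end{proof}

Since $(0,2)\notin S$, no gray pair consists of two white parts. Let $Z$ be the set of parts that lie in a gray pair of two black parts, and let $X$ and $Y$ be the sets of black and of white parts that lie in a gray pair of a black and a white part. By Lemma~\ref{lem:homog} a black part cannot have gray neighbors of both colors, so $X,Y,Z$ are disjoint and
\[
\begin{array}{ll}
v\in Y: & N(v)\subseteq X\text{ is black-homogeneous,}\\
v\in X: & N(v)\subseteq Y\text{ is white-homogeneous,}\\
v\in Z: & N(v)\subseteq Z\text{ is black-homogeneous.}
\end{array}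
\]
Let $g_Z$ be the gray mass of $Z$, and let $e=\sum_{y\in Y}x_yd(y)=\sum_{f\in X}x_fd(f)$. Then $g=g_Z+2e$. Lemma~\ref{lem:MS} and $e\le|X||Y|$ give
\begin{equation}\label{eq:masses}
g_Z\le\tfrac12|Z|^2,\qquad 2e\le2|X||Y|\le\tfrac12(|X|+|Y|)^2,
\end{equation}
and hence $g\le\frac12$, as announced. Put $d_Y=\max_{y\in Y}d(y)$ and $d_X=\max_{f\in X}d(f)$, both $0$ if $X=Y=\emptyset$. A largest neighborhood is a homogeneous set, so
\begin{equation}\label{eq:dY}
|X|\ge d_Y,\qquad \text{the black mass of $X$ is at least $d_Y^2$,}\qquad e\le d_Y|Y|,
\end{equation}
\begin{equation}\label{eq:dX}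
|Y|\ge d_X,\qquad w\ge d_X^2,\qquad e\le d_X|X|.
\end{equation}
Inside $Z$ one neighborhood is not enough, since $Z$ may consist of many small gray components, each with its own black mass. An averaging argument accounts for all of them.

\begin{lemma}\label{lem:Z}
The black mass of $Z$ is at least $g_Z$.
\end{lemma}

\begin{proof}
For $u\in Z$ let $\kappa(u)$ be $x_u$ plus the weight of the parts of $Z$ that form a black pair with $u$; the black mass of $Z$ is $\sum_{u\in Z}x_u\kappa(u)$. If $v\in N(u)$, then $u$ lies in the black-homogeneous set $N(v)\subseteq Z$, so $\kappa(u)\ge d(v)$. Averaging over $v\in N(u)$ with weights $x_v/d(u)$ gives $\kappa(u)\ge\sum_{v\in N(u)}x_vd(v)/d(u)$. Summing over ordered gray pairs $(u,v)$ in $Z$ and symmetrizing,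
\[
\sum_{u\in Z}x_u\kappa(u)\ge\sum_{(u,v)}x_ux_v\frac{d(v)}{d(u)}=\sum_{(u,v)}x_ux_v\cdot\frac12\Bigl(\frac{d(v)}{d(u)}+\frac{d(u)}{d(v)}\Bigr)\ge\sum_{(u,v)}x_ux_v=g_Z .\qedhere
\]
\end{proof}

\subsection{One witnessing pair}

For $K_{1,3}$ and the fork, $S=\{(2,0)\}$, so $X=Y=\emptyset$ and $g=g_Z\le b$ by Lemma~\ref{lem:Z}. Lemma~\ref{lem:realize}(ii) gives \eqref{eq:goal}.

For $C_4$ and $2K_2$, $S=\{(1,1)\}$, so $Z=\emptyset$ and $g=2e$. By \eqref{eq:dY}, $g\le2d_Y(1-|X|)\le2d_Y(1-d_Y)$, so $\alpha\le d_Y$ by \eqref{eq:alpha} and $b\ge d_Y^2\ge\alpha^2$. By \eqref{eq:dX}, $g\le2d_X(1-|Y|)\le2d_X(1-d_X)$, so $w\ge d_X^2\ge\alpha^2$. The bound on $w$ is the upper bound on $b$ that we need: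
\begin{equation}\label{eq:wb}
w\ge\alpha^2\quad\Longrightarrow\quad b=1-g-w\le1-2\alpha(1-\alpha)-\alpha^2=(1-\alpha)^2 .
\end{equation}
Lemma~\ref{lem:realize}(i) gives \eqref{eq:goal}.

\subsection{The graph $K_2\cup P_3$}

Now $S=\{(1,1),(2,0)\}$, and $Z$ and $X\cup Y$ may both be nonempty. Such mixtures are what defeated the conjecture for connected graphs in Lemma~\ref{lem:B}. Pattern (B2) is not available here: it contains $K_2\cup P_3$, with $K_2$ in the black part of the second piece and $P_3$ in the first piece. The first case of Lemma~\ref{lem:claim2} makes this obstruction quantitative. By Lemma~\ref{lem:realize}, the next two lemmas prove \eqref{eq:goal}.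

\begin{lemma}\label{lem:claim1}
$b\ge\alpha^2$.
\end{lemma}

\begin{proof}
Let $d=d_Y$, $q=\sqrt{g_Z}$ and $\lambda=\sqrt{d^2+q^2}$; then $\lambda>0$ because $g>0$. The black masses of the disjoint sets $X$ and $Z$ add, so $b\ge\lambda^2$ by \eqref{eq:dY} and Lemma~\ref{lem:Z}. It suffices to show $\alpha\le\lambda$, and we may assume $\lambda<\frac12$. Since $|Z|\ge\sqrt2\,q$ by \eqref{eq:masses} and $|X|\ge d$, we have $|Y|\le1-d-\sqrt2\,q$ and
\[
g\le q^2+2d(1-d-\sqrt2\,q).
\]
By \eqref{eq:alpha} it is enough to bound the right side by $2\lambda(1-\lambda)=2\lambda-2d^2-2q^2$, that is, to show $2d+3q^2-2\sqrt2\,dq\le2\lambda$. Write $d=\lambda c$ and $q=\lambda\mu$ with $c,\mu\ge0$ and $c^2+\mu^2=1$. The inequality becomes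
\[
2c+\lambda\,(3\mu^2-2\sqrt2\,c\mu)\le2 .
\]
It holds if the bracket is at most $0$, since $c\le1$. Otherwise $\lambda<\frac12$ bounds the left side by $2c+\frac32\mu^2-\sqrt2\,c\mu$. From $\mu^2=(1-c)(1+c)$ we get $\mu\ge1-c$, and
\[
2-2c-\tfrac32(1-c^2)+\sqrt2\,c\mu=\tfrac12(1-c)(1-3c)+\sqrt2\,c\mu\ge(1-c)\Bigl[\tfrac12-\bigl(\tfrac32-\sqrt2\bigr)c\Bigr]\ge0 .\qedhere
\]
\end{proof}

\begin{lemma}\label{lem:claim2}
$b\le(1-\alpha)^2$ or $b\ge g$.
\end{lemma}

\begin{proof}
Suppose that $(1-\alpha)^2<b<g=2\alpha(1-\alpha)$. Then $\alpha>\frac13$ and $g>\frac49$. So $g$ is close to its maximum $\frac12$, and this forces almost all of the weight onto $Z$ or onto $X\cup Y$. Indeed, let $u=|X|+|Y|$ and $z=|Z|$. Then $u+z\le1$ and $\frac49<g\le\frac12(u^2+z^2)$ by \eqref{eq:masses}, so $\max(u,z)\ge u^2+z^2>\frac89$.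

\emph{Case $z>\frac89$.} Then $u<\frac19$ and $g_Z=g-2e>\frac49-\frac1{162}=\frac{71}{162}$. For $f\in X$ let $C_f$ be the set of parts of $Z$ that form a black pair with $f$; the other parts of $Z$ form white pairs with $f$, since $N(f)\subseteq Y$. Every gray pair $PQ$ in $Z$ has an end in $C_f$. Otherwise $fP$ and $fQ$ are white, and we embed $H$ by sending $p_1,p_2$ to the black part $f$, the adjacent vertices $q_1,q_2$ to the black part $P$, and $q_3$ to $Q$. Hence $g_Z\le2\sum_{P\in C_f}x_Pd(P)\le2|C_f|$, so $|C_f|>\frac{71}{324}>\frac15$. Adding the black pairs between $X$ and $Z$ to the bound of Lemma~\ref{lem:Z},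
\[
b\ge g_Z+2\sum_{f\in X}x_f|C_f|\ge g_Z+\tfrac25|X|\ge g_Z+\tfrac29|X|\ge g_Z+2|X||Y|\ge g,
\]
a contradiction.

\emph{Case $u>\frac89$.} Then $z<\frac19$. Let $d=d_X$. By \eqref{eq:dX}, $|X|\le1-d-z$, and with \eqref{eq:masses},
\[
g\le2d(1-d-z)+\tfrac12z^2 .
\]
If $z>4d$, then $d<\frac1{36}$ and $g<\frac1{18}+\frac1{162}<\frac49$, which is false. So $z\le4d$, hence $\frac12z^2\le2dz$ and $g\le2d(1-d)$. By \eqref{eq:alpha} and \eqref{eq:dX}, $w\ge d^2\ge\alpha^2$, and \eqref{eq:wb} gives $b\le(1-\alpha)^2$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:three}]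
The six graphs and the four examples satisfy the hypotheses by Lemma~\ref{lem:ten}. For the six graphs, \eqref{eq:conj} holds on all of $(0,\gamma_H)$ by this section, and for every other $H$ it fails at some density by Proposition~\ref{prop:fail}.
\end{proof}

\begin{thebibliography}{9}

\bibitem{AFKS}
Alon, Fischer, Krivelevich and Szegedy, \emph{Efficient testing of large graphs}, Combinatorica 20 (2000).

\bibitem{vdP}
Sam van der Poel, \emph{Excluding an induced star in dense random graphs}, arXiv:2606.22661 (2026).

\end{thebibliography}
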